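# Depth of rounded pluricanonical sheaves and the constant 5/6

Throughout, $k$ is a field of characteristic $0$, and varieties are over $k$. On projective space $\mathcal O(d)$ is the usual twist, and $\{\ \}$ denotes the fractional part, applied to divisors coefficient by coefficient.

## 1. Rank-one sheaves on the cone over a quadric surface

Let $\pi:Y\to\mathbb P^1$ be the total space of $\mathcal O(-1)\oplus\mathcal O(-1)$, with zero section $C\cong\mathbb P^1$. Write $z_0,z_1$ for the coordinates of $\mathbb P^1$ and $x,y$ for the two tautological sections of $\pi^*\mathcal O(-1)$, that is, the fiber coordinates. A regular function on $Y$ is a combination of monomials $x^iy^jz^\alpha$ with $i,j\ge 0$ and $|\alpha|=i+j$. These are generated by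
$$f_0=xz_0,\quad f_1=xz_1,\quad g_0=yz_0,\quad g_1=yz_1,\qquad f_0g_1=f_1g_0 .$$
So $X=\operatorname{Spec}H^0(Y,\mathcal O_Y)$ is the 3-dimensional cone $\{f_0g_1=f_1g_0\}\subset\mathbb A^4$. The morphism $\varphi:Y\to X$ contracts $C$ to the vertex $o$ and is an isomorphism $Y\setminus C\cong X\setminus o$. (Lemma 4 below proves this for a whole family that contains the present case.)

For $t\in\mathbb Z$ let $F_t$ be the reflexive sheaf on $X$ whose restriction to $X\setminus o=Y\setminus C$ is $\pi^*\mathcal O(t)$. It has depth at least $2$ at $o$. When is the depth $3$?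

Recall that for a finitely generated module $M$ over a local ring with maximal ideal $\mathfrak m$, $\operatorname{depth}M\ge d$ if and only if $H^i_{\mathfrak m}(M)=0$ for all $i<d$. So we must decide when $H^2_o(X,F_t)=0$. As $X$ is affine, $H^1(X,F_t)=H^2(X,F_t)=0$, and the long exact sequence of local cohomology gives $H^2_o(X,F_t)\cong H^1(X\setminus o,F_t)=H^1(Y\setminus C,\pi^*\mathcal O(t))$.

Let $\pi'$ be the restriction of $\pi$ to $Y\setminus C$. Its fibers are punctured planes, covered by $\{x\ne0\}$ and $\{y\ne0\}$, and each of these open sets is affine over $\mathbb P^1$. A monomial $x^iy^j$ is a section of $\pi^*\mathcal O(-i-j)$, so its coefficient in a section of $\pi^*\mathcal O(t)$ is a section of $\mathcal O(t+i+j)$. The two-term Čech complex therefore gives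
$$\pi'_*\pi'^*\mathcal O(t)=\bigoplus_{i,j\ge0}\mathcal O(t+i+j)\,x^iy^j,\qquad R^1\pi'_*\pi'^*\mathcal O(t)=\bigoplus_{i,j\ge1}\mathcal O(t-i-j)\,x^{-i}y^{-j}.$$
On $\mathbb P^1$ there is no $H^2$, so $H^1(Y\setminus C,\pi^*\mathcal O(t))$ is an extension of $\bigoplus_{i,j\ge 1}H^0(\mathbb P^1,\mathcal O(t-i-j))$ by $\bigoplus_{i,j\ge 0} H^1(\mathbb P^1,\mathcal O(t+i+j))$. The first is nonzero exactly when $t\ge2$ (the class $x^{-1}y^{-1}$ is there when $t=2$), the second exactly when $t\le-2$. Hence
$$\operatorname{depth}_oF_t=3\iff|t|\le1 .$$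

Now let such sheaves arise from a log canonical divisor. We have $K_Y\sim\pi^*\mathcal O(1+1-2)=\mathcal O_Y$. The surfaces $A_\lambda=(x=\lambda y)$ have class $\pi^*\mathcal O(-1)$, and the fibers $H$ of $\pi$ have class $\pi^*\mathcal O(1)$. Take four surfaces of the first kind, two of the second, and
$$\Delta=\tfrac14(A_1+A_2+A_3+A_4)+\tfrac12(H_0+H_1).$$
Then $K_X+\Delta\sim_{\mathbb Q}0$. The pair is klt: locally on $Y$ it is the product of a plane with four lines of coefficient $\frac14$ through one point (blowing up the point gives an exceptional curve of coefficient $4\cdot\frac14-1=0$) and a line with at most one point of coefficient $\frac12$. For $m=-2$,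
$$mK_X+\lfloor m\Delta\rfloor\sim-(A_1+\dots+A_4)-(H_0+H_1),\qquad t=4-2=2 .$$
So on a klt pair a sheaf $\mathcal O_X(mK_X+\lfloor m\Delta\rfloor)$ can have depth $2$ at a point of codimension $3$.

The coefficients here are small. Suppose instead that $\Delta=\sum a_iA_i+\sum c_jH_j$ with all coefficients in $[\frac23,1]$ and $\sum a_i=\sum c_j$, so that $K_X+\Delta\sim_{\mathbb R}0$, and suppose that $(X,\Delta)$ is log canonical and that $o$ is not an lc center. The blow-up of $C$ has discrepancy $1-\sum a_i$, and its exceptional divisor lies over $o$, so $\sum a_i<2$. Hence there are at most two $A_i$ and at most two $H_j$. Multiplying $\sum c_j-\sum a_i=0$ by $m$, one finds that $mK_X+\lfloor m\Delta\rfloor$ has class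
$$t=-\sum\lfloor ma_i\rfloor+\sum\lfloor mc_j\rfloor=\sum\{ma_i\}-\sum\{mc_j\}\in(-2,2).$$
So $|t|\le1$ and the depth is $3$ for every $m$. In this family, the lower bound $\frac23$ on the coefficients removes the failure. Does it always?

## 2. Pairs, rounding, and the three theorems

**Definition (rounding).** For $\Delta=\sum_{i\in I}a_iD_i$ with distinct prime divisors $D_i$ and $a_i\in\mathbb R$, put $\operatorname{coeff}\Delta=\{a_i:i\in I\}$ and $\lfloor\Delta\rfloor=\sum\lfloor a_i\rfloor D_i$.

**Definition (discrepancy).** Let $X$ be normal with $K_X+\Delta$ $\mathbb R$-Cartier. For a proper birational $\psi:V\to X$ with $V$ normal, write $K_V=\psi^*(K_X+\Delta)+\sum a(G,X,\Delta)\,G$; for a component of the strict transform of $\Delta$ the discrepancy is minus its coefficient. For an effective $\Delta$, the pair is **lc** if all $a(G,X,\Delta)\ge-1$, **klt** if all are $>-1$, and **plt** if all are $>-1$ for exceptional $G$ and all coefficients are $\le1$. An **lc center** is the center on $X$ of a divisor $G$ with $a(G,X,\Delta)=-1$; a point of $X$ is called an lc center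 if its closure is one.

If $\psi$ is a log resolution and $K_V+\sum b_jG_j=\psi^*(K_X+\Delta)$ with $\sum G_j$ snc, then the pair is lc if and only if all $b_j\le1$, and klt if and only if all $b_j<1$. In the lc case the lc centers are exactly the images of the strata of $\sum_{b_j=1}G_j$, where a stratum is a component of an intersection of some of the $G_j$ with $b_j=1$. The $b_j$ may be negative.

**Definition (slc).** $(X,\Delta)$ is slc if $X$ is $S_2$ and at each codimension-1 point is regular or has a node, $\Delta$ contains no component of the double locus, $K_X+\Delta$ is $\mathbb R$-Cartier, and the normalization, with the pullback of $\Delta$ plus the conductor divisor, is lc. For example, $(xy=0)\subset\mathbb A^3$ with $\Delta=0$ is slc: its normalization is two planes, each with a line of coefficient $1$. A normal slc pair is the same as an lc pair, and only normal $X$ will occur in our proofs.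

**Definition (the sheaf).** $\omega_X^{[m]}(\lfloor m\Delta\rfloor)$ is the divisorial sheaf associated to $mK_X+\lfloor m\Delta\rfloor$: the $S_2$ hull of the corresponding sheaf on the open set where $X$ is Gorenstein and $\lfloor m\Delta\rfloor$ is Cartier, whose complement has codimension at least $2$. On a normal $X$ it is $\mathcal O_X(mK_X+\lfloor m\Delta\rfloor)$; its sections are the rational functions $s$ with $\operatorname{div}(s)+mK_X+\lfloor m\Delta\rfloor\ge0$.

The following question comes from János Kollár, "Log-plurigenera in stable families", arXiv:1801.05414 (2018).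

**Question.** Let $(X,\Delta)$ be an slc pair over a field of characteristic $0$ with $\operatorname{coeff}\Delta\subset[\frac23,1]$, and let $x\in X$ be a point of codimension $\ge3$ that is not an lc center of $(X,\Delta)$. Is $\operatorname{depth}_x\omega_X^{[m]}(\lfloor m\Delta\rfloor)\ge3$ for every $m\in\mathbb Z$?

The answer is no, and the correct lower bound in the normal case is $\frac56$.

**Theorem 1.** There is a klt pair $(X,\Delta)$, $\dim X=3$, with $\operatorname{coeff}\Delta=\{\frac{13}{18},\frac23\}$, and a closed point $o$ with $\operatorname{depth}_o\omega_X^{[-3]}(\lfloor-3\Delta\rfloor)=2$. More generally, for every $\varepsilon>0$ there are such 3-dimensional klt examples (for suitable $m$) with $\operatorname{coeff}\Delta\subset[\frac56-\varepsilon,1)$.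

Put
$$I_0:=\{\tfrac12,\tfrac23,\tfrac34,\tfrac45\}\cup[\tfrac56,1].$$

**Theorem 2.** If $(X,\Delta)$ is lc (so $X$ is normal), $\operatorname{coeff}\Delta\subset I_0$, and $x$ is a point of codimension $\ge3$ that is not an lc center, then $\operatorname{depth}_x\omega_X^{[m]}(\lfloor m\Delta\rfloor)\ge3$ for all $m\in\mathbb Z$. By Theorem 1, the constant $\frac56$ is optimal among intervals $[c,1]$.

**Theorem 3.** For every $a\in(0,1)\setminus I_0$ and $\delta>0$ there are a klt pair $(X,\Delta)$ with $a\in\operatorname{coeff}\Delta\subset\{a\}\cup(1-\delta,1)$, a closed point $o$ of codimension $\ge3$, and an $m$ with depth $2$ at $o$.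

Nothing is claimed in Theorem 2 for non-normal slc pairs.

## 3. From three lines to a cusp

In Section 1 the bound $\frac23$ worked because the boundary, transversally to $C$, was a set of lines through a point. One might hope to argue in general through the transversal plane singularity. Let $D$ be a reduced plane curve germ of multiplicity $\mu$, taken with coefficient $a$. The blow-up of the point gives an exceptional curve of coefficient $a\mu-1$, so klt forces $a\mu<2$, and $a\ge\frac23$ forces $\mu\le2$. Three lines are excluded and two lines are harmless.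

This is the point at which the argument stops: multiplicity $2$ also allows the cusp $u^3=v^2$, which is klt for all $a<\frac12+\frac13=\frac56$ (Lemma 5 below), and $\frac56>\frac23$. So there is a window $[\frac23,\frac56)$ in which a cusp can be used.

To put a cusp into every fiber of a rank-2 bundle, the equation must be homogeneous: for $x^3=y^2$ take $x$ of degree $-2$ and $y$ of degree $-3$. So we replace $\mathcal O(-1)\oplus\mathcal O(-1)$ by $\mathcal O(-2)\oplus\mathcal O(-3)$. The class $x^{-1}y^{-1}$ then requires $t\ge5$. The cusp has degree $-6$ and will contribute $6\{ma\}$ to $t$. So we want $\{ma\}\ge\frac56$ while $a<\frac56$: a multiple of $a$ must have a fractional part that passes the klt threshold. We carry this out with general weights $p,q$ and base $\mathbb P^r$, which costs nothing and is needed for Theorem 3.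

## 4. Contracting the zero section of $\mathcal O(-p)\oplus\mathcal O(-q)$

Let $p,q,r\ge1$. Let $\pi:Y\to\mathbb P^r$ be the total space of $\mathcal O(-p)\oplus\mathcal O(-q)$, $C\cong\mathbb P^r$ its zero section (of codimension 2), $x,y$ the tautological sections of $\pi^*\mathcal O(-p)$ and $\pi^*\mathcal O(-q)$, and $z_0,\dots,z_r$ the coordinates of $\mathbb P^r$. Then
$$S:=H^0(Y,\mathcal O_Y)=\bigoplus_{i,j\ge0}H^0(\mathbb P^r,\mathcal O(pi+qj))\,x^iy^j$$
is spanned by the monomials $x^iy^jz^\alpha$ with $|\alpha|=pi+qj$. Splitting $z^\alpha$ into pieces of degrees $p$ and $q$ shows that $S$ is generated by the $xz^\alpha$ with $|\alpha|=p$ and the $yz^\alpha$ with $|\alpha|=q$. It is a normal domain because $Y$ is smooth and integral. Put $X=\operatorname{Spec}S$, let $\varphi:Y\to X$ be the natural morphism, and let $o\in X$ be the point given by the ideal $S_+$ spanned by the nonconstant monomials.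

**Lemma 4.** $\varphi$ is projective, maps $C$ to $o$, and restricts to an isomorphism $Y\setminus C\cong X\setminus o$. So $\dim X=r+2$, $\varphi$ is small (no divisor is contracted), and Weil divisors on $X$ and on $Y$ correspond.

**Proof.** *Projectivity.* The bundle $W=\mathcal O(p)\oplus\mathcal O(q)$ is globally generated and $Y$ is the relative spectrum of $\operatorname{Sym}W$. The surjection $H^0(W)\otimes\mathcal O\to W$ gives a closed embedding $Y\subset\mathbb P^r\times\mathbb A$, where $\mathbb A=\operatorname{Spec}\operatorname{Sym}H^0(W)$. As $S$ is generated by $H^0(W)$, $X$ is closed in $\mathbb A$ and the projection $Y\to\mathbb A$ is $\varphi$ followed by this inclusion. So $\varphi$ is projective.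

*The isomorphism.* All elements of $S_+$ vanish where $x=y=0$, so $\varphi(C)=o$. Put $u_j=xz_j^p$ and $v_j=yz_j^q$, elements of $S$. The set $Y_{u_j}=\{u_j\ne0\}$ lies in $\{z_j\ne0\}=\operatorname{Spec}k[u_j,v_j,z_i/z_j\,(i\ne j)]$ and is a principal open subset there, so it is affine. Since $\Gamma(Y_{u_j},\mathcal O)=S_{u_j}$, the map $\varphi^{-1}(D(u_j))=Y_{u_j}\to D(u_j)=\operatorname{Spec}S_{u_j}$ is an isomorphism. The same holds for $v_j$. At a point outside $C$ some $z_j\ne0$ and one of $x,y$ is nonzero, so the sets $Y_{u_j},Y_{v_j}$ cover $Y\setminus C$.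

It remains to see that the $D(u_j),D(v_j)$ cover $X\setminus o$. Let $w=x^iy^jz^\alpha\in S_+$ be a monomial; then $|\alpha|=pi+qj>0$, so some $\alpha_l\ge1$. If $i>0$, then $w^p=u_l\cdot x^{pi-1}y^{pj}z^{p\alpha-pe_l}$, where $e_l$ is the $l$-th unit vector. The second factor has nonnegative exponents, and $p|\alpha|-p=p(pi-1)+q(pj)$, so it lies in $S$. If $i=0$, then $j>0$ and $w^q=v_l\cdot y^{qj-1}z^{q\alpha-qe_l}$ with second factor in $S$ for the same reason. So $S_+$ is contained in the radical of the ideal of the $u_j,v_j$, that is, $V(u_j,v_j:j)=\{o\}$. $\square$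

**Choice of the boundary.** From now on $p,q\ge2$ are coprime. Let
$$H_j=(z_j=0)\sim\pi^*\mathcal O(1),\qquad E=(x^q-y^p=0)\sim\pi^*\mathcal O(-pq).$$
On $\{z_j\ne0\}$, multiplying the equation by $z_j^{pq}$ shows that $E$ is $\{u_j^q=v_j^p\}\times\mathbb A^r$. This is integral since $\gcd(p,q)=1$, and the pieces overlap for different $j$, so $E$ is prime. Also $K_Y\sim\pi^*\mathcal O(p+q-r-1)$. Put
$$\Delta=aE+\sum_{j=0}^rc_jH_j,\qquad 0<a<\min\{1,\tfrac1p+\tfrac1q\},\quad0<c_j<1,$$
$$p+q-r-1-apq+\sum_{j=0}^rc_j=0.\tag{1}$$
Condition (1) says $K_Y+\Delta\sim_{\mathbb R}0$. As $\varphi$ is small, the same principal divisors show $K_X+\Delta\sim_{\mathbb R}0$ on $X$, and $\varphi^*(K_X+\Delta)=K_Y+\Delta$.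

**Lemma 5.** $(X,\Delta)$ is klt. In particular it is slc, and $o$ is not an lc center.

**Proof.** Since $\varphi$ is proper, birational and crepant, it suffices to prove that $(Y,\Delta)$ is klt. On $\{z_j\ne0\}$ it is the product of $(\mathbb A^2,aD)$, $D=(u^q=v^p)$, with $\mathbb A^r$ carrying coordinate hyperplanes of coefficients $<1$. If $\widetilde W\to\mathbb A^2$ is a log resolution with crepant coefficients $<1$, then $\widetilde W\times\mathbb A^r$ is a log resolution of the product whose crepant boundary is the sum of the two pullbacks, snc with coefficients $<1$. So it suffices to treat $(\mathbb A^2,aD)$.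

Let $\widetilde W\to\mathbb A^2$ be a smooth toric surface obtained by subdividing the first quadrant so that the ray of $(p,q)$ occurs. Its exceptional curves $G$ correspond to primitive vectors $(\alpha,\beta)$ with $\alpha,\beta\ge1$, with $\operatorname{ord}_Gu=\alpha$, $\operatorname{ord}_Gv=\beta$, discrepancy $\alpha+\beta-1$ over $\mathbb A^2$, and $\operatorname{ord}_G(u^q-v^p)=\min(q\alpha,p\beta)=:\mu$. Now
$$a\mu<\mu\bigl(\tfrac1p+\tfrac1q\bigr)\le\tfrac{p\beta}p+\tfrac{q\alpha}q=\alpha+\beta,$$
so $a(G,\mathbb A^2,aD)=\alpha+\beta-1-a\mu>-1$.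

We check snc. The chart of the ray $(p,q)$ is $\operatorname{Spec}k[e,w^{\pm1}]$ with $w=u^qv^{-p}$ and $e=u^{i_0}v^{j_0}$, where $pi_0+qj_0=1$, and $e=0$ is the exceptional curve. The normalization $s\mapsto(s^p,s^q)$ of $D$ lifts to $s\mapsto(e,w)=(s,1)$ in this chart. Its image is closed in $\widetilde W$, since $\mathbb A^1\to D$ is finite, so it is the whole strict transform $D'=(w=1)$. It is smooth and meets only the curve $e=0$, transversally at one point. The exceptional curves are toric divisors on a smooth toric surface. So we have a log resolution with crepant coefficients $<1$. $\square$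

**Lemma 6.** Let $F=\omega_X^{[m]}(\lfloor m\Delta\rfloor)$. On $X\setminus o=Y\setminus C$ it is isomorphic to $\pi^*\mathcal O(t)$ with
$$t=m(p+q-r-1)-pq\lfloor ma\rfloor+\sum\lfloor mc_j\rfloor=pq\{ma\}-\sum_j\{mc_j\}.\tag{2}$$
If $t\ge p+q$, then $\operatorname{depth}_oF=2$.

**Proof.** The first expression for $t$ adds the classes of $mK_Y$, $\lfloor ma\rfloor E$ and $\lfloor mc_j\rfloor H_j$. By (1), $m(p+q-r-1)=mapq-\sum mc_j$, which gives the second.

For the depth we repeat the computation of Section 1. As $X$ is affine, $H^2_o(X,F)\cong H^1(Y\setminus C,\pi^*\mathcal O(t))$. With $\pi'=\pi|_{Y\setminus C}$, the Čech complex for $\{x\ne0\}$ and $\{y\ne0\}$, both affine over $\mathbb P^r$, gives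
$$\pi'_*\pi'^*\mathcal O(t)=\bigoplus_{i,j\ge0}\mathcal O(t+pi+qj)\,x^iy^j,\qquad R^1\pi'_*\pi'^*\mathcal O(t)=\bigoplus_{i,j\ge1}\mathcal O(t-pi-qj)\,x^{-i}y^{-j}.$$
The Leray spectral sequence gives an exact sequence
$$H^1(Y\setminus C,\pi^*\mathcal O(t))\to H^0(\mathbb P^r,R^1\pi'_*\pi'^*\mathcal O(t))\to H^2(\mathbb P^r,\pi'_*\pi'^*\mathcal O(t)).$$
The last group is a sum of groups $H^2(\mathbb P^r,\mathcal O(d))$ with $d\ge t\ge0$, so it is $0$. The middle one contains $H^0(\mathbb P^r,\mathcal O(t-p-q))\,x^{-1}y^{-1}\ne0$. Hence $H^2_o(X,F)\ne0$ and $\operatorname{depth}_oF\le2$. It is $\ge2$ since $F$ is $S_2$. $\square$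

## 5. Coefficients $\frac{13}{18},\frac23,\frac23$ and the approach to $\frac56$

**Proof of Theorem 1, first statement.** Take $(p,q)=(2,3)$ and $r=1$, so $\dim X=3$. If $c_0=c_1=\frac23$, then (1) reads $3-6a+\frac43=0$, so $a=\frac{13}{18}$, and $a<\frac{15}{18}=\frac56=\frac12+\frac13$. All coefficients lie in $[\frac23,1]$. Take $m=-3$. Then $-3a=-\frac{13}6$ has fractional part $\frac56$, and $-3c_j=-2$, so by (2) $t=6\cdot\frac56-0=5=p+q$. (Directly: $F=\mathcal O_X(-3K_X-3E-2H_0-2H_1)$ and $t=-9+18-4=5$.) By Lemma 6, $\operatorname{depth}_o\omega_X^{[-3]}(\lfloor-3\Delta\rfloor)=2$. By Lemma 5 the pair is klt and $o$, of codimension $3$, is not an lc center. The point $o$ is the only singular point: $X\setminus o\cong Y\setminus C$ is smooth, and on a regular 3-dimensional local ring a divisorial sheaf is free, of depth $3$. This answers the Question negatively.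

**Second statement.** Let $N>0$ with $N\equiv3\pmod6$, keep $(p,q,r)=(2,3,1)$, and put
$$c_0=c_1=1-\tfrac1N,\qquad a=\tfrac56-\tfrac1{3N}<\tfrac56 .$$
Condition (1) holds: $3-5+\frac2N+2-\frac2N=0$. For $m=-N$ we have $mc_j\in\mathbb Z$ and $ma=-\frac{5N-2}6$, where $5N-2\equiv1\pmod6$. So $\{ma\}=\frac56$ and $t=5$. Lemma 6 gives depth $2$. As $N\to\infty$ the coefficients enter $[\frac56-\varepsilon,1)$. (The case $N=3$ is the first example.) $\square$

Where does $I_0$ come from? In the construction, Lemma 6 needs $pq\{ma\}\ge t\ge p+q$, so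
$$a<\tfrac1p+\tfrac1q\le\{ma\}.\tag{3}$$
If $a=1-\frac1l$ then $\{ma\}\in\frac1l\mathbb Z\cap[0,1)$, so $\{ma\}\le a$ and (3) is impossible. If $a\ge\frac56$, (3) is impossible because $\frac1p+\frac1q\le\frac56$ for coprime $p,q\ge2$. For all other $a$ there is room.

**Proof of Theorem 3.** Let $a\in(0,1)\setminus I_0$. Then $a<\frac56$ and $a\ne1-\frac1n$ for all $n\ge2$ (for $n\ge6$ such a number is $\ge\frac56$).

**Step 1. Find coprime $p,q\ge2$ with $a<\frac1p+\frac1q$ and infinitely many $m>0$ with $\{ma\}\ge\frac1p+\frac1q$.** If $a$ is irrational, use $(2,3)$: the numbers $\{ma\}$, $m>0$, are dense in $[0,1]$. If $a=\frac uv$ in lowest terms, then $u\ne v-1$, so $1\le u\le v-2$ and $v\ge3$, and $\{ma\}=\frac{v-1}v$ for infinitely many $m>0$.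

* If $v\ge6$, use $(2,3)$: $a<\frac56\le\frac{v-1}v$.
* If $v=5$, use $(2,5)$: $a\le\frac35<\frac7{10}\le\frac45$.
* If $v=4$, then $a=\frac14$; use $(2,5)$: $\frac14<\frac7{10}\le\frac34$.
* If $v=3$, then $a=\frac13$; use $(2,7)$: $\frac13<\frac9{14}\le\frac23$.

**Step 2. Choose $r$ and the $c_j$ close to $1$ so that (1) holds and almost nothing is subtracted in (2).** We may assume $\delta\le1$. Put $\lambda=p+q-apq>0$ and choose $r\ge1$ with $\frac\lambda{r+1}<\delta$. For a large $m$ from Step 1 choose $\eta_1=\dots=\eta_r\in\frac1m\mathbb Z$ within $\frac1m$ of $\frac\lambda{r+1}$, and put $\eta_0=\lambda-r\eta_1$, which is within $\frac rm$ of $\frac\lambda{r+1}$. For $m\gg0$ all $\eta_j\in(0,\delta)$. Put $c_j=1-\eta_j\in(1-\delta,1)$. Then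
$$p+q-r-1-apq+\sum c_j=\lambda-\sum\eta_j=0,$$
so (1) holds. For $j\ge1$ we have $mc_j\in\mathbb Z$, so (2) gives $t=pq\{ma\}-\{-m\eta_0\}$. Since $t$ is an integer and $0\le\{-m\eta_0\}<1$, $t=\lfloor pq\{ma\}\rfloor$, and this is $\ge p+q$ because $pq\{ma\}\ge p+q$. Lemmas 5 and 6 finish the proof, and $o$ has codimension $r+2\ge3$. $\square$

## 6. When rounding stays below the boundary, and what breaks when it does not

We turn to Theorem 2. Write $F=\mathcal O_X(N_X)$ with $N_X=mK_X+\lfloor m\Delta\rfloor$ and, for simplicity, suppose $K_X+\Delta\sim_{\mathbb Q}0$. Then $N_X\sim_{\mathbb Q}-\Theta$ as Weil divisors, with $\Theta=\{m\Delta\}$. If $X$ is klt and $N_X$ is $\mathbb Q$-Cartier, then $F$ is Cohen–Macaulay (Kollár–Mori, Cor. 5.25), and we are done. In general $N_X$ is not $\mathbb Q$-Cartier, so one passes to a $\mathbb Q$-factorial model.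

**Definition (dlt).** An lc pair $(Y,\Delta_Y)$ is dlt if there is a closed $Z'\subset Y$ such that $Y\setminus Z'$ is smooth with $\Delta_Y|_{Y\setminus Z'}$ snc, and $a(G,Y,\Delta_Y)>-1$ for every $G$ with center in $Z'$. Then every lc center is a stratum of $\lfloor\Delta_Y\rfloor$, and the pair is snc at its generic point. A **$\mathbb Q$-factorial dlt modification** of an lc pair $(X,\Delta)$ is a projective birational $g:Y\to X$ with $Y$ $\mathbb Q$-factorial, $K_Y+\Delta_Y=g^*(K_X+\Delta)$, $(Y,\Delta_Y)$ dlt, and all $g$-exceptional divisors of coefficient $1$ in $\Delta_Y$. It exists (Kollár–Kovács, *Log canonical singularities are Du Bois*, Thm 3.1). For example, for the plane with three lines of coefficient $\frac23$ through the origin, the blow-up of the origin is one: the exceptional curve has coefficient $3\cdot\frac23-1=1$.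

Here is the sensible first attempt. Let $Y\to X$ be such a modification, $N=mK_Y+\lfloor m\Delta_Y\rfloor\sim_{\mathbb Q}-\Theta_Y$ with $\Theta_Y=\{m\Delta_Y\}$. Suppose all coefficients of $\Delta$ are of the form $1-\frac1l$ or $1$. Then $\Theta_Y\le\Delta_Y$, and two things hold.

* $N\sim_{\mathbb Q}K_Y+(\Delta_Y-\Theta_Y)$, where $0\le\Delta_Y-\Theta_Y\le\Delta_Y$ is an lc boundary. So torsion-freeness theorems apply to the higher direct images of $\mathcal O_Y(N)$.
* The dual divisor is $K_Y-N\sim_{\mathbb Q}K_Y+\Theta_Y$, and $(Y,\Theta_Y)$ is klt outside the lc centers of $(Y,\Delta_Y)$. So vanishing theorems apply to $\mathcal O_Y(K_Y-N)$.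

The attempt stops as soon as some coefficient $a$ has $\{ma\}>a$, as for $a=\frac{11}{13}>\frac56$ and $m=7$, where $\{ma\}=\frac{12}{13}$. Then $\Delta_Y-\Theta_Y$ is not effective, and $(Y,\Theta_Y)$ need not be klt.

Both repairs use the excess divisor $M$, whose coefficients are $\max(\{ma\}-a,0)$. For the first point, write $N\sim_{\mathbb Q}K_Y+\Gamma-M$ with $\Gamma=\Delta_Y-\Theta_Y+M\ge0$; the theorems apply if $-M$ is semiample over $X$, and a minimal model program will choose $Y$ so that it is. For the second point, we need to know that in codimension $2$ a coefficient $>\frac56$ can be raised arbitrarily close to $1$ without leaving the klt range. That is a statement about surfaces, and it is where $\frac56$ enters.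

## 7. Raising coefficients above $\frac56$ on a surface

We first recall adjunction on dlt surfaces. Let $(T,\Delta_T)$ be a dlt surface pair over $k=\bar k$ and $F$ a component of coefficient $1$. At a point $P\in F$ there are two cases. If $P$ is an lc center, then $(T,\Delta_T)$ is snc at $P$, and $P$ lies on exactly two components of $\Delta_T$, both of coefficient $1$. If $P$ is not an lc center, the pair is plt near $P$ (it has only finitely many lc centers that are points); then $\lfloor\Delta_T\rfloor$ is normal at $P$, so $F$ is smooth at $P$ and is the only component of coefficient $1$ through $P$. In all cases $F$ is smooth. The **different** is the divisor $\sum q_PP$ on $F$ with $(K_T+\Delta_T)|_F\sim_{\mathbb Q}K_F+\sum q_PP$. In the first case $q_P=1$. In the plt case the germ $(T,F)$ is a cyclic quotient of (plane, coordinate axis) by a group of order $n\ge1$ acting freely off the origin; $nD$ is Cartier at $P$ for each curve $D$, and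
$$q_P=1-\tfrac1n+\tfrac1n\sum k_ia_i<1,\tag{4}$$
where the sum runs over the components $D_i\ne F$ of $\Delta_T$ through $P$, $a_i$ are their coefficients, and $k_i\ge1$ is the multiplicity of $(nD_i)|_F$ at $P$. (See *Flips and abundance for algebraic threefolds*, 16.6–16.7, or Kollár, *Singularities of the MMP*, 3.36.)

For example, let $F$ be a line through the vertex of $\mathbb P(1,1,2)$, with $\Delta_T=F$. Then $n=2$ at the vertex, $q=\frac12$, and indeed $(K_T+F)\cdot F=-3\cdot\frac12=-2+\frac12$.

**Lemma 7.** Let $k=\bar k$, $Y$ a $\mathbb Q$-factorial klt quasi-projective variety, $(Y,\Delta)$ lc with $\Delta$ a $\mathbb Q$-divisor and $\operatorname{coeff}\Delta\subset I_0$, and $\zeta\in Y$ a point of codimension 2 that is not an lc center of $(Y,\Delta)$. Let $\Delta^\sharp$ be obtained from $\Delta$ by replacing every coefficient in $(\frac56,1)$ by $1$. Then $(Y,\Delta^\sharp)$ is lc at $\zeta$.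

**Proof.**

**Step 1. Reduce to surfaces, by cutting with hyperplanes.** Let $d=\dim Y$. Take a log resolution $\widetilde Y\to Y$ of $(Y,\operatorname{Supp}\Delta)$ on which the strict transforms of the components of $\Delta$ are disjoint. Let $S\subset Y$ be the intersection with $d-2$ general hyperplanes and $\widetilde S\subset\widetilde Y$ its preimage. By Bertini, $S$ is a normal surface, $\widetilde S$ is smooth and irreducible, and $\widetilde S\to S$ is a log resolution of $(S,\operatorname{Supp}\Delta|_S)$. The components of $\Delta|_S$ are the components of the reduced curves $D_i\cap S$, with the coefficient of $D_i$.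

The set $\overline{\{\zeta\}}$ has dimension $d-2$, so $S$ meets it in finitely many, and at least one, points. The surface $S$ avoids every set of dimension $\le d-3$ among the following finitely many: the centers of codimension $\ge3$ of exceptional divisors of $\widetilde Y$, and the intersections of $\overline{\{\zeta\}}$ with the other codimension-2 centers. So for $s\in S\cap\overline{\{\zeta\}}$, the exceptional curves of $\widetilde S\to S$ over $s$ are components of $G\cap\widetilde S$ for exceptional $G$ with center exactly $\overline{\{\zeta\}}$, and every such $G$ contributes a curve over $s$, as it maps onto $\overline{\{\zeta\}}$. By adjunction for general hyperplanes, discrepancies along these curves equal those along $G$, for $(Y,0)$, $(Y,\Delta)$ and $(Y,\Delta^\sharp)$ alike. Hence: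

* $S$ is klt at $s$, and $(S,\Delta|_S)$ is lc near $s$ with coefficients in $I_0$.
* $s$ is not an lc center of $(S,\Delta|_S)$. Indeed, all exceptional curves over $s$ have discrepancy $>-1$, since $\zeta$ is not an lc center. A stratum of the coefficient-1 part of the crepant boundary that maps to $s$ would thus have to be an intersection point of strict transforms of components of $\Delta|_S$, and these are disjoint (and smooth).
* $(Y,\Delta^\sharp)$ is lc at $\zeta$ if and only if $(S,\Delta^\sharp|_S)$ is lc at $s$, because the only exceptional divisors of $\widetilde Y$ whose center contains $\zeta$ are those with center $\overline{\{\zeta\}}$.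

From now on write $\Delta$ for $\Delta|_S$, shrink $S$ around $s$, and suppose $(S,\Delta^\sharp)$ is not lc at $s$.

**Step 2. Stop at the threshold, so that $s$ becomes an lc center.** Let $\Delta_t=(1-t)\Delta+t\Delta^\sharp$ and let $t_0$ be the largest $t$ for which $(S,\Delta_t)$ is lc at $s$. The crepant coefficients of the exceptional curves over $s$ are affine functions of $t$ with rational coefficients, they are $<1$ at $t=0$, and at $t=1$ one of them is $>1$. So $0<t_0<1$, $t_0$ is rational, and $s$ is an lc center of $(S,\Delta_{t_0})$. Coefficients in $\{\frac12,\frac23,\frac34,\frac45,\frac56,1\}$ are the same in $\Delta$ and $\Delta_{t_0}$; those in $(\frac56,1)$ move but, since $t_0<1$, stay in $(\frac56,1)$. Some component $C_0$ with coefficient in $(\frac56,1)$ passes through $s$, since otherwise $\Delta^\sharp=\Delta$ near $s$.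

**Step 3. Extract a curve of coefficient $1$ over $s$ that meets $C_0$.** Let $f:T\to S$ be a $\mathbb Q$-factorial dlt modification of $(S,\Delta_{t_0})$, with $K_T+\Delta_T=f^*(K_S+\Delta_{t_0})$. If $f$ were an isomorphism over $s$, then $s$ would be an lc center of a dlt pair, so a point lying on exactly two components, both of coefficient $1$, contrary to $s\in C_0$. So $f$ is not an isomorphism over $s$, and by Zariski's main theorem $f^{-1}(s)$ is connected of positive dimension, a union of exceptional curves, all of coefficient $1$ in $\Delta_T$. The strict transform of $C_0$ meets one of them, say $F$, at a point $P_0$. The curve $F$ is smooth and projective.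

**Step 4. List the possible coefficients of the different.** Since $K_T+\Delta_T$ is a pullback from $S$, it has degree $0$ on $F$, so $\deg(K_F+\sum q_PP)=0$. If another coefficient-1 component passes through $P$, then $P$ is an lc center, only these two components pass through it, and $q_P=1$. This does not happen at $P_0$, which also lies on the strict transform of $C_0$. Otherwise the pair is plt at $P$ and (4) holds. There $\sum k_ia_i<1$, and all $a_i\ge\frac12$, so at most one component occurs, with $k=1$. It is not exceptional, so its coefficient $a$ is a coefficient of $\Delta_{t_0}$. Hence $q_P=1-\frac1n$ or $q_P=1-\frac{1-a}n$. If $a=1-\frac1l$ the latter is $1-\frac1{nl}$; if $a\in(\frac56,1)$ it lies in $(\frac56,1)$. Altogether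
$$q_P\in\{1-\tfrac1n:n\ge1\}\cup\{1\}\cup(\tfrac56,1),\qquad q_{P_0}\in(\tfrac56,1).$$

**Step 5. The degrees do not add up.** We have $\sum q_P=2-2\,\mathrm{genus}(F)$ and the left side is positive, so the genus is $0$ and $\sum q_P=2$. The nonzero $q_P$ with $P\ne P_0$ therefore have sum $2-q_{P_0}\in(1,\frac76)$. Every nonzero value is $\ge\frac12$ and $\le1$. A single one is $\le1$, too small; three or more sum to at least $\frac32$, too large. If there are two, $u\le v$, then $u<\frac7{12}$. The only possible nonzero value below $\frac7{12}$ is $\frac12$, so $u=\frac12$ and $v\in(\frac12,\frac23)$. There is no such value. This contradiction proves the lemma. $\square$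

The cusp shows how tight Step 5 is. For $(\mathbb A^2,\frac56\{u^3=v^2\})$ the weighted blow-up with $\operatorname{wt}u=2$, $\operatorname{wt}v=3$ extracts a curve $F\cong\mathbb P^1$ of coefficient $1-5+\frac56\cdot6=1$. On $F$ there are cyclic quotient points of orders $2$ and $3$, and one transversal intersection with the cusp. So the different has coefficients $\frac12,\frac23,\frac56$, with sum exactly $2$.

## 8. Proof of Theorem 2

Fix $m$, write $F=\mathcal O_X(mK_X+\lfloor m\Delta\rfloor)$ and $n=\operatorname{codim}x\ge3$. As $F$ is $S_2$, $H^0_x$ and $H^1_x$ of $F_x$ vanish. The goal is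
$$H^2_x(F_x)=0.$$

**Step 0. Reduce to $k=\bar k$, $\Delta$ a $\mathbb Q$-divisor, $X$ affine, $K_X+\Delta\sim_{\mathbb Q}0$.** (a) Base change to $\bar k$ is flat, pulls prime divisors back to reduced divisors (characteristic $0$), commutes with reflexive hulls, and sends log resolutions to log resolutions and strata to unions of strata. So it is compatible with $F$, with being lc, and if a point $\bar x$ over $x$ were an lc center, $x$ would be one. The fibers of $\mathcal O_{X,x}\to\mathcal O_{X_{\bar k},\bar x}$ have dimension $0$, so depth and codimension do not change. We may replace $X$ by the component containing $\bar x$.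

(b) Consider the divisors $\Delta'$ supported on $\operatorname{Supp}\Delta$ with $K_X+\Delta'$ $\mathbb R$-Cartier. They form an affine space defined over $\mathbb Q$, since $\mathbb R$-Cartier divisors are the real span of the rational subspace of $\mathbb Q$-Cartier divisors in the space of Weil divisors. On a fixed log resolution of $(X,\operatorname{Supp}\Delta)$, discrepancies are affine functions of $\Delta'$ with rational coefficients. Now impose that every rational coefficient of $\Delta$ is kept and every discrepancy equal to $-1$ is kept. This is a rational affine subspace containing $\Delta$, so it contains rational points $\Delta'$ arbitrarily close to $\Delta$. The irrational coefficients $a_i$ lie in $(\frac56,1)$ and stay there. The floors $\lfloor ma_i\rfloor$ do not change, as $ma_i\notin\mathbb Z$ if $m\ne0$ (and nothing is to be checked if $m=0$). Discrepancies $>-1$ on the log resolution stay $>-1$. So $(X,\Delta')$ is lc with the same lc centers, $\operatorname{coeff}\Delta'\subset I_0$, and $F$ is unchanged. Replace $\Delta$ by $\Delta'$. Now $K_X+\Delta$ is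 $\mathbb Q$-Cartier, and we shrink $X$ around $x$ so that $X$ is affine and $K_X+\Delta\sim_{\mathbb Q}0$.

**Step 1. Build a model $g:Y\to X$ on which minus the excess divisor is semiample.** Let $(Y_0,\Delta_0)\to X$ be a $\mathbb Q$-factorial dlt modification. For a prime divisor of coefficient $a$ in $\Delta_0$ put $\theta=\{ma\}$; let $\Theta_0=\{m\Delta_0\}$, and let $M_0$ have coefficients $\max(\theta-a,0)$. If $a=1$ then $\theta=0$. If $a=1-\frac1l$ then $\theta\le1-\frac1l=a$. So
$$\operatorname{Supp}M_0\text{ consists of non-exceptional divisors with }a\in(\tfrac56,1).\tag{5}$$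
For $0<\epsilon\ll1$ rational put $B_0=\Delta_0-\epsilon M_0\ge0$. Lowering coefficients keeps a $\mathbb Q$-factorial dlt pair dlt as long as the support does not change, so $(Y_0,B_0)$ is $\mathbb Q$-factorial dlt; $(Y_0,B_0+\epsilon M_0)=(Y_0,\Delta_0)$ is lc and $K_{Y_0}+B_0+\epsilon M_0\sim_{\mathbb Q}0$ over $X$. These are the hypotheses of Birkar (*Existence of log canonical flips and a special LMMP*, Publ. IHÉS 115 (2012), Thm 1.1): the $(K_{Y_0}+B_0)$-MMP over $X$ with scaling of an ample divisor terminates. Since $Y_0\to X$ is birational, it cannot end with a Mori fiber space, so it ends with a minimal model $g:Y\to X$ on which $K_Y+B$ is semiample over $X$.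

Let $\Delta_Y,\Theta,M,B$ be the push-forwards to $Y$. A divisor contracted by a step over $X$ has smaller-dimensional image in $X$, so only exceptional divisors are lost, and none are created. We record four properties.

* $K_Y+\Delta_Y=g^*(K_X+\Delta)\sim_{\mathbb Q}0$. For some $\ell>0$ we have $\ell(K_X+\Delta)=\operatorname{div}(h)$; then $\ell(K_{Y_0}+\Delta_0)=\operatorname{div}(h)$, and pushing forward, $\ell(K_Y+\Delta_Y)=\operatorname{div}(h)$. Hence discrepancies over $(Y,\Delta_Y)$ and over $(X,\Delta)$ agree, $(Y,\Delta_Y)$ is lc, and its lc centers map onto lc centers of $(X,\Delta)$. All $g$-exceptional divisors have coefficient $1$ in $\Delta_Y$, so $\operatorname{coeff}\Delta_Y\subset I_0$.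
* $Y$ is $\mathbb Q$-factorial and klt. The pair $(Y,B)$ is $\mathbb Q$-factorial dlt. If $a(G,Y,B)=-1$ for an exceptional $G$, its center lies in $\operatorname{Supp}B$, so $a(G,Y,0)>-1$; in all other cases $a(G,Y,0)\ge a(G,Y,B)>-1$.
* $-M$ is $g$-semiample, because $-\epsilon M=B-\Delta_Y\sim_{\mathbb Q}K_Y+B$.
* $\Theta=\{m\Delta_Y\}$ has coefficients $<1$.

**Step 2. Express $F$ as a push-forward.** Let
$$N=mK_Y+\lfloor m\Delta_Y\rfloor=m(K_Y+\Delta_Y)-\Theta\sim_{\mathbb Q}-\Theta.$$
We claim $g_*\mathcal O_Y(N)=F$. The two sheaves agree where $g^{-1}$ is an isomorphism, whose complement has codimension $\ge2$ in $X$, and $F$ is reflexive; so $g_*\mathcal O_Y(N)\subset F$. Conversely, let $s$ be a section of $F$ on an open set. Then $\operatorname{div}_X(s)+m(K_X+\Delta)\ge\{m\Delta\}\ge0$, and this divisor is $\mathbb Q$-Cartier. Pulling back, $\operatorname{div}_Y(s)+m(K_Y+\Delta_Y)\ge0$. The divisor $\operatorname{div}_Y(s)+mK_Y$ is integral, and an integer $c$ with $c+b\ge0$ satisfies $c+\lfloor b\rfloor\ge0$. So $\operatorname{div}_Y(s)+N\ge0$.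

**Step 3. Show that $x$ is not an associated point of $R^1g_*\mathcal O_Y(N)$, by torsion-freeness.** Put $\Gamma=\Delta_Y-\Theta+M$. Its coefficients are $\max(a-\theta,0)$, so $0\le\Gamma\le\Delta_Y$; $(Y,\Gamma)$ is lc, and since $a(G,Y,\Gamma)\ge a(G,Y,\Delta_Y)\ge-1$, its lc centers are lc centers of $(Y,\Delta_Y)$. Also
$$N\sim_{\mathbb Q}-\Theta\sim_{\mathbb Q}K_Y+\Delta_Y-\Theta=K_Y+\Gamma-M .$$
Let $\psi:V\to Y$ be a log resolution with $K_V+\sum\gamma_jG_j=\psi^*(K_Y+\Gamma)$, where $\sum G_j$ is snc and includes all exceptional divisors; all $\gamma_j\le1$. As $N$ is integral, $\psi^*N$ has nonintegral coefficients only along exceptional divisors. So there is exactly one integral divisor $N_V=\psi^*N+\sum c_jG_j$ with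

* $c_j=0$ for non-exceptional $G_j$,
* $c_j+\gamma_j\in[0,1)$ for exceptional $G_j$ with $\gamma_j<1$,
* $c_j+\gamma_j\in(0,1]$ for exceptional $G_j$ with $\gamma_j=1$.

In all cases $c_j>-1$. Therefore $\psi_*\mathcal O_V(N_V)=\mathcal O_Y(N)$: if $\operatorname{div}_Y(s)+N\ge0$, then $\operatorname{div}_V(s)+\psi^*N\ge0$, so the coefficients of $\operatorname{div}_V(s)+N_V$ along exceptional $G_j$ are integers $\ge c_j>-1$, hence $\ge0$; the other inclusion holds because $\mathcal O_Y(N)$ is reflexive. Moreover
$$N_V\sim_{\mathbb Q}K_V+\Gamma_V+\psi^*(-M),\qquad\Gamma_V=\sum(\gamma_j+c_j)G_j,$$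
where $\Gamma_V$ is an snc boundary with coefficients in $[0,1]$, whose coefficient-1 components all have $\gamma_j=1$, and $\psi^*(-M)$ is semiample over $X$.

The torsion-freeness theorem (Ambro, *Quasi-log varieties*, Thm 3.2; Fujino, *Fundamental theorems for the log minimal model program*, Publ. RIMS 47 (2011), Thm 6.3) now says: every associated point of $R^i(g\psi)_*\mathcal O_V(N_V)$ is the generic point of the image of $V$ or of a stratum of $\lfloor\Gamma_V\rfloor$. The image of $V$ is $X$, and $x$ is not its generic point. A stratum of $\lfloor\Gamma_V\rfloor$ is a stratum of $\sum_{\gamma_j=1}G_j$, so it maps onto an lc center of $(Y,\Gamma)$, hence of $(Y,\Delta_Y)$, hence onto an lc center of $(X,\Delta)$, and $x$ is none. So $x$ is not an associated point of $R^1(g\psi)_*\mathcal O_V(N_V)$. By the Leray spectral sequence,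
$$R^1g_*\mathcal O_Y(N)=R^1g_*(\psi_*\mathcal O_V(N_V))\hookrightarrow R^1(g\psi)_*\mathcal O_V(N_V),$$
so $x$ is not an associated point of the subsheaf either, that is, $H^0_x(R^1g_*\mathcal O_Y(N))=0$.

**Step 4. Move the problem from $X$ to $Y$.** Let $Y_x=Y\times_X\operatorname{Spec}\mathcal O_{X,x}$ and $Z=g^{-1}(x)\subset Y_x$. Sections with support in $Z$ are sections of the push-forward with support in $x$, so there is a spectral sequence
$$E_2^{i,j}=H^i_x(R^jg_*\mathcal O_Y(N))\Rightarrow H^{i+j}_Z(Y_x,\mathcal O_Y(N)).$$
The only differential that can reach $E^{2,0}$ comes from $E_2^{0,1}$, which is $0$ by Step 3. With Step 2, $H^2_x(F_x)=E_2^{2,0}\hookrightarrow H^2_Z(Y_x,\mathcal O_Y(N))$. It suffices to prove that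
$$H^2_Z(Y_x,\mathcal O_Y(N))=0.$$

**Step 5. Dualize.** Since $Y$ is klt and $N$ is $\mathbb Q$-Cartier, $\mathcal O_Y(N)$ is Cohen–Macaulay (Kollár–Mori, Cor. 5.25); so is $Y$. Put $T=K_Y-N$. Then $\mathcal Hom(\mathcal O_Y(N),\omega_Y)=\mathcal O_Y(T)$, and the higher $\mathcal Ext$ sheaves vanish. Let $R=\mathcal O_{X,x}$, of dimension $n$, with normalized dualizing complex $D_R$. On $Y_x$ we have $g^!D_R=\omega_Y[n]$, so Grothendieck duality gives
$$R\operatorname{Hom}_R(Rg_*\mathcal O_Y(N),D_R)\cong Rg_*\mathcal O_Y(T)[n].$$
Local duality says that the Matlis dual of $H^2_Z(Y_x,\mathcal O_Y(N))=H^2_x(Rg_*\mathcal O_Y(N))$ is the completion of the $(-2)$-nd cohomology of this complex, which is $(R^{n-2}g_*\mathcal O_Y(T))_x$. Hence it suffices to show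
$$(R^{n-2}g_*\mathcal O_Y(T))_x=0.\tag{6}$$

**Step 6. Bound the dimension of $Z$.** For $\zeta\in Z$, additivity of transcendence degrees gives $\operatorname{codim}_Y\zeta=n-\dim\overline{\{\zeta\}}$, closure in $Z$. As $g$ is birational and $x$ is not the generic point of $X$, $\dim Z\le n-1$. An $(n-1)$-dimensional component of $Z$ would be given by a prime divisor of $Y$ that maps onto $\overline{\{x\}}$, so a $g$-exceptional divisor, of coefficient $1$ in $\Delta_Y$. Then $x$ would be an lc center of $(X,\Delta)$. So $\dim Z\le n-2$.

**Step 7. Compare $\mathcal O_Y(T)$ with a sheaf whose higher direct images vanish.** We have $T\sim_{\mathbb Q}K_Y+\Theta$. Let $\psi:V\to Y$ be a log resolution (a new one) with $K_V+\sum\theta_jG_j=\psi^*(K_Y+\Theta)$. Let $T_V=\psi^*T+\sum e_jG_j$ be the integral divisor with $e_j=0$ for non-exceptional $G_j$ (there $\theta_j\in[0,1)$) and $e_j+\theta_j\in[0,1)$ for exceptional $G_j$. Then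
$$T_V\sim_{\mathbb Q}K_V+\sum(e_j+\theta_j)G_j,$$
with snc support and coefficients in $[0,1)$. Both $V\to Y$ and $V\to X$ are birational, so the zero divisor is nef and big over $Y$ and over $X$, and Kawamata–Viehweg vanishing gives $R^i\psi_*\mathcal O_V(T_V)=0$ and $R^i(g\psi)_*\mathcal O_V(T_V)=0$ for $i>0$. Therefore $\mathcal J:=\psi_*\mathcal O_V(T_V)$ satisfies $R^ig_*\mathcal J=R^i(g\psi)_*\mathcal O_V(T_V)=0$ for $i>0$.

By reflexivity $\mathcal J\subset\mathcal O_Y(T)$. Where $(Y,\Theta)$ is klt, all $\theta_j<1$, so all $e_j>-1$, and the argument of Step 3 gives equality: if $\operatorname{div}_Y(s)+T\ge0$, then the coefficients of $\operatorname{div}_V(s)+T_V$ along exceptional divisors are integers $>-1$. So $Q:=\mathcal O_Y(T)/\mathcal J$ is supported on the non-klt locus of $(Y,\Theta)$. As $n-2\ge1$, $R^{n-2}g_*\mathcal J=0$, so $(R^{n-2}g_*\mathcal O_Y(T))_x$ injects into $(R^{n-2}g_*Q)_x$. By the theorem on formal functions the latter vanishes if the fiber of $\operatorname{Supp}Q$ over $x$ has dimension $<n-2$. Since $\dim Z\le n-2$, (6) follows once we know: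

**Step 8. $(Y,\Theta)$ is klt at every $\zeta\in Z$ with $\dim\overline{\{\zeta\}}=n-2$.** By Step 6 such a $\zeta$ has codimension $2$ in $Y$. It is not an lc center of $(Y,\Delta_Y)$, since $g(\zeta)=x$ is not an lc center of $(X,\Delta)$. So Lemma 7 applies to $(Y,\Delta_Y)$ and $\zeta$: $(Y,\Delta_Y^\sharp)$ is lc at $\zeta$. For $0<\eta\ll1$ put $\Delta_\eta=(1-\eta)\Delta_Y^\sharp+\eta\Delta_Y$. Then $\Theta\le\Delta_\eta$: if $a\in(\frac56,1)$, the coefficient of $\Delta_\eta$ is $1-\eta(1-a)$, which exceeds the fixed number $\theta<1$ for small $\eta$; otherwise $a=1$ or $a=1-\frac1l$, the coefficient of $\Delta_\eta$ is $a$, and $\theta\le a$. So for each divisor $G$ over $Y$ with center $\overline{\{\zeta\}}$,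
$$a(G,Y,\Theta)\ge(1-\eta)\,a(G,Y,\Delta_Y^\sharp)+\eta\,a(G,Y,\Delta_Y)>-1,$$
since the first discrepancy on the right is $\ge-1$ and the second is $>-1$. A divisor over $Y$ whose center contains $\zeta$ has center $\overline{\{\zeta\}}$ or is a prime divisor on $Y$, and all coefficients of $\Theta$ are $<1$. Hence $(Y,\Theta)$ is klt at $\zeta$.

This proves (6), so $H^2_x(F_x)=0$ and $\operatorname{depth}_x\omega_X^{[m]}(\lfloor m\Delta\rfloor)\ge3$. For the optimality of $\frac56$: if $c<\frac56$, then by Theorem 1 with $\varepsilon=\frac56-c$ there are klt pairs with coefficients in $[c,1)$ for which the bound fails. $\blacksquare$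

It is instructive to run Steps 5 to 8 on the example of Section 5. There $Y\to X$ is the small contraction of $C$, and for $m=-3$ the excess divisor is $M=(\frac56-\frac{13}{18})E=\frac19E$, so $-M\sim_{\mathbb Q}\pi^*\mathcal O(\frac23)$ is semiample, as Step 1 demands. But $\Theta=\frac56E$, and $(Y,\Theta)$ is not klt along $C=Z$, which has dimension $n-2=1$. So Step 8 fails, and so does (6): here $N\sim\pi^*\mathcal O(5)$ and $T\sim\pi^*\mathcal O(3-5)=\pi^*\mathcal O(-2)$, and
$$R^1\varphi_*\mathcal O_Y(T)=\bigoplus_{i,j\ge0}H^1(\mathbb P^1,\mathcal O(-2+2i+3j))\,x^iy^j=H^1(\mathbb P^1,\mathcal O(-2)),$$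
which is one-dimensional and dual to the class $x^{-1}y^{-1}$ found in Lemma 6.
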